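\title{Eigenfunctions that vanish on no edge of a compact metric graph}

\begin{abstract}
An eigenfunction of the Laplacian with natural vertex conditions on a compact
connected metric graph may vanish identically on some edges. We prove that
every orthonormal basis of eigenfunctions contains infinitely many members that
vanish identically on no edge. This proves a conjecture of Hofmann, Kennedy,
Mugnolo and Pl\"umer, which asks for one basis with this property. Along a
subsequence, every edge carries asymptotically at least $1/(1+\beta)$ times its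
proportional share of the squared $L^2$-norm, where $\beta$ is the first Betti
number, and for arbitrary bases this constant is optimal. The indices of such
eigenfunctions have positive lower density, and for real eigenfunctions their
nodal count differs from the index by a bounded amount. The lower bound and the
density statement persist for Schr\"odinger operators with bounded potentials
and $\delta$-couplings. The proof looks at frequencies for which every edge
holds almost a whole number of wavelengths.
\end{abstract}

\section{Introduction}\label{sec:intro}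

\subsection*{The Laplacian on a metric graph}
Let $\mathcal G$ be a compact connected metric graph: a connected graph with
$V$ vertices and $E\ge 1$ edges, $V$ and $E$ finite, in which each edge $e$ is
identified with an interval $[0,\ell_e]$, $0<\ell_e<\infty$. Loops and multiple
edges are allowed. We write $o(e)$ and $t(e)$ for the vertices at the $0$-end
and at the $\ell_e$-end of $e$; they coincide for a loop. One-dimensional
Lebesgue measure on $\mathcal G$ is denoted by $|\cdot|$, so that
$|\mathcal G|=\sum_e\ell_e$, and $\ell_{\min}=\min_e\ell_e$. The first Betti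
number $\beta=E-V+1\ge0$ counts independent cycles; $\beta=0$ exactly for trees.

The Laplacian $-\Delta$ acts as $-d^2/dx^2$ on each edge. Its domain consists
of the functions $u$ that are $H^2$ on each edge, are continuous on
$\mathcal G$, and satisfy the Kirchhoff condition $\sum\partial u(v)=0$ at each
vertex $v$. Here the sum runs over all edge ends incident to $v$, and
$\partial u(v)$ is the derivative along the edge in the direction pointing from
$v$ into the edge. These are the \emph{natural} vertex conditions. The operator
$-\Delta$ is self-adjoint and nonnegative in $L^2(\mathcal G)$ and has compact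
resolvent; its eigenvalues, counted with multiplicity, are
$0=\lambda_1\le\lambda_2\le\dots\to\infty$. An \emph{eigenbasis} is an
orthonormal basis $(\psi_n)_{n\in\mathbb N}$ of $L^2(\mathcal G)$ in which
$\psi_n$ is an eigenfunction for $\lambda_n$. Eigenbases exist by the spectral
theorem and may be chosen real; we allow real and complex ones. We call
$\sqrt{\lambda}$ the \emph{frequency} of an eigenfunction with eigenvalue
$\lambda$.

\subsection*{Supports of eigenfunctions}
An eigenfunction of frequency $k>0$ has the form $A_e\cos kx+B_e\sin kx$ on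
each edge $e$, so on $e$ it either vanishes identically or has finitely many
zeros. The first alternative does occur: at a vertex of degree three or more,
the single Kirchhoff condition does not carry the vanishing of $u$ on one edge
over to the others.

\begin{example}[The lasso]\label{ex:lasso}
Attach a loop of length $\ell_1$ and a pendant edge of length $\ell_2$ to one
vertex $v$, and let $y$ be the coordinate on the pendant edge with $y=0$ at the
leaf. Let $k=2\pi j/\ell_1$, $j\in\mathbb N$. An eigenfunction of frequency $k$
equals $A\cos kx+B\sin kx$ on the loop and, by the condition at the leaf,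
$r\cos ky$ on the pendant edge. On the loop both end values are $A$ and the two
inward derivatives are $kB$ and $-kB$. The conditions at $v$ therefore read
\begin{equation}\label{eq:lasso}
r\cos k\ell_2=A,\qquad r\sin k\ell_2=0 .
\end{equation}
If $\ell_2/\ell_1$ is irrational, then $\sin k\ell_2\neq0$, so $r=A=0$. The
eigenvalue $k^2$ is simple, and every eigenbasis contains a multiple of the
function that equals $\sin kx$ on the loop and $0$ on the pendant edge.
\end{example}

Call an eigenfunction \emph{fully supported} if it vanishes identically on no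
edge. By Example~\ref{ex:lasso} one cannot ask that all but finitely many
$\psi_n$ be fully supported, whatever the basis. One can ask for infinitely
many. For a real sequence $(a_n)$ let $\operatorname{acc}(a_n)$ be the set of
limits of its convergent subsequences. The following was conjectured
in~\cite{HKMP}.

\begin{quote}
\textbf{Conjecture.} \emph{For every compact connected metric graph
$\mathcal G$ there are an eigenbasis $(\psi_n)$ and a subsequence $(n_k)$ of
$\mathbb N$ such that no $\psi_{n_k}$ vanishes identically on any edge; in
other words,}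
\[
1\in\operatorname{acc}\Bigl(\frac{|\{\psi_n\ne0\}|}{|\mathcal G|}\Bigr)_{n\in\mathbb N}.
\]
\end{quote}

The two formulations agree. For $\lambda_n>0$ the number $|\{\psi_n\neq0\}|$ is
the total length of the edges on which $\psi_n$ does not vanish identically. It
takes finitely many values, and it equals $|\mathcal G|$ exactly when $\psi_n$
is fully supported. The ratio in the conjecture also governs the number $\nu_n$
of nodal domains of a real eigenfunction $\psi_n$, that is, of connected
components of $\{\psi_n\ne0\}$: Remark~\ref{rem:ratio} shows that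
$\nu_n/n-|\{\psi_n\neq0\}|/|\mathcal G|\to0$. So the conjecture asks whether
$\nu_n/n$ can come arbitrarily close to $1$ infinitely often.

A reason to expect a positive answer is that an eigenfunction which is nonzero
at every vertex is fully supported. The constants, which are eigenfunctions for
$\lambda_1=0$, are of this kind, and so is the function equal to
$\cos\kappa x$ on every edge when all $\kappa\ell_e$ are multiples of $2\pi$.
The difficulty is that the lengths are arbitrary. For incommensurable lengths
no such $\kappa>0$ exists, and for commensurable lengths the eigenvalue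
$\kappa^2$ may be multiple, so that a given basis need not contain the cosine.

\subsection*{Results}
For a normalized function $\psi\in L^2(\mathcal G)$ put
\[
\mu(\psi)=\min_e\ \frac{|\mathcal G|}{\ell_e}\int_e|\psi|^2\,dx .
\]
This compares the mass of $\psi$ on each edge with the share
$\ell_e/|\mathcal G|$ of a uniform distribution. We have $\mu(\psi)>0$ exactly
when $\psi$ vanishes identically on no edge, and $\mu(\psi)\le1$, because the
average of the numbers $\frac{|\mathcal G|}{\ell_e}\int_e|\psi|^2$ with weights
$\ell_e/|\mathcal G|$ is $\|\psi\|^2=1$.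

\begin{theorem}\label{thm:main}
Let $(\psi_n)$ be any eigenbasis of $-\Delta$ on $\mathcal G$. Then infinitely
many $\psi_n$ are fully supported. More precisely,
\begin{equation}\label{eq:main}
\limsup_{n\to\infty}\mu(\psi_n)\ \ge\ \frac1{1+\beta}.
\end{equation}
\end{theorem}

Thus the conjecture is true, and no special choice of basis is needed.

\begin{theorem}\label{thm:sharp}
For every $\beta\ge0$ the constant $\frac1{1+\beta}$ in \eqref{eq:main}, as a
bound valid for arbitrary eigenbases of all graphs with first Betti number
$\beta$, is optimal: there are such a graph and an eigenbasis for which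
equality holds in \eqref{eq:main}.
\end{theorem}

\begin{theorem}\label{thm:density}
For every $\varepsilon>0$ there is $\gamma=\gamma(\mathcal G,\varepsilon)>0$
such that, for every eigenbasis $(\psi_n)$, the set
\[
S_\varepsilon=\Bigl\{n:\ \mu(\psi_n)\ge\tfrac1{1+\beta}-\varepsilon
\ \text{ and }\ \psi_n(v)\ne0\text{ for every vertex }v\Bigr\}
\]
satisfies
$\liminf_{N\to\infty}\frac1N\#(S_\varepsilon\cap\{1,\dots,N\})\ge\gamma$. In
particular the indices of the fully supported $\psi_n$ have positive lower
density. If the $\psi_n$ are real and $0<\varepsilon<\frac1{1+\beta}$, then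
$|\nu_n-n|\le2E+\beta+1$ for all $n\in S_\varepsilon$ with $\lambda_n>0$.
\end{theorem}

Finally, let $q\in L^\infty(\mathcal G)$ be real and let $\alpha_v\in\mathbb R$
for each vertex $v$. Let $Hu=-u''+qu$ act edgewise on the continuous, edgewise
$H^2$ functions with $\sum\partial u(v)=\alpha_vu(v)$ at every vertex
(\emph{$\delta$-couplings}). This operator is self-adjoint and bounded below
and has compact resolvent \cite[Ch.~1 and 3]{BK}. Its eigenvalues
$\lambda_1\le\lambda_2\le\dots\to\infty$, its eigenbases and the sets
$S_\varepsilon$ are defined as for $-\Delta$.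

\begin{theorem}\label{thm:schr}
Proposition~\ref{prop:key} below, Theorem~\ref{thm:main} including
\eqref{eq:main}, and the positive lower density of $S_\varepsilon$ for each
$\varepsilon>0$, with $\gamma$ depending only on $\mathcal G$, $q$, $\alpha$
and $\varepsilon$, hold for $H$.
\end{theorem}

Section~\ref{sec:exact} treats frequencies at which all edges are in exact
resonance; there the idea is a matter of linear algebra.
Sections~\ref{sec:near} and~\ref{sec:key} extend it to approximate resonance
and prove Theorem~\ref{thm:main}. Theorems~\ref{thm:sharp}, \ref{thm:density}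
and~\ref{thm:schr} are proved in Sections~\ref{sec:sharp}, \ref{sec:density}
and~\ref{sec:schr}.

\section{Exact resonance}\label{sec:exact}

\subsection*{The equilateral lasso}
Take $\ell_1=\ell_2=1$ and $k=2\pi j$ in Example~\ref{ex:lasso}; here $\beta=1$
and $|\mathcal G|=2$. Now \eqref{eq:lasso} says only $r=A$. The eigenspace is
two-dimensional and consists of the functions
\[
u_{c,b}=c\cos kx+b\sin kx\ \text{ on the loop},\qquad
u_{c,b}=c\cos ky\ \text{ on the pendant edge},
\]
with $\|u_{c,b}\|^2=|c|^2+\frac12|b|^2$. An eigenbasis contains exactly two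
members $u_{c_1,b_1},u_{c_2,b_2}$ of this space. One of them may have $c=0$ and
vanish on the pendant edge, but not both, since together they must reproduce
$w=u_{1,0}$. Quantitatively, $\|w\|^2=1$ and $\langle u_{c,b},w\rangle=c$, so
Parseval's identity gives $|c_1|^2+|c_2|^2=1$. One member has $|c|^2\ge\frac12$.
Its mass on each edge is at least $\frac12|c|^2\ge\frac14$, so
$\mu\ge2\cdot\frac14=\frac1{1+\beta}$. The basis $u_{1,0},u_{0,\sqrt2}$ gives
the values $\mu=1$ and $\mu=0$. The basis $u_{1/\sqrt2,\,1},u_{1/\sqrt2,\,-1}$
splits the cosine evenly, and both members have $\mu=\frac12$.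

Two facts were used: the cosine $w$ lies in the eigenspace, and the eigenspace
has dimension $1+\beta$. We identify the space for a general graph.

\subsection*{The space $W$}
If $u=A_e\cos kx+B_e\sin kx$ on $e$, with $k>0$, then the values and the scaled
inward derivatives at the two ends of $e$ are
\begin{equation}\label{eq:ends}
\begin{array}{lll}
\text{$0$-end:} & u=A_e, & k^{-1}\partial u=B_e,\\[2pt]
\text{$\ell_e$-end:} & u=A_e\cos k\ell_e+B_e\sin k\ell_e, &
k^{-1}\partial u=A_e\sin k\ell_e-B_e\cos k\ell_e .
\end{array}
\end{equation}
When $k\ell_e\in2\pi\mathbb Z$, the second line becomes $u=A_e$ and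
$k^{-1}\partial u=-B_e$. This suggests the following definitions. A
\emph{circulation} is a vector $b\in\mathbb C^E$, indexed by the edges, with
\[
\sum_{o(e)=v}b_e-\sum_{t(e)=v}b_e=0\qquad\text{for every vertex }v .
\]
The circulations form the kernel $Z$ of the $V\times E$ incidence matrix. The
kernel of the transposed matrix consists of the $f\in\mathbb C^V$ with
$f(o(e))=f(t(e))$ for all $e$, and these are the constants because
$\mathcal G$ is connected. So the rank is $V-1$ and $\dim Z=\beta$. Let
\[
W=\bigl\{(a,b)\in\mathbb C^E\times\mathbb C^E:\ a_e=c\text{ for all $e$ and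
some }c\in\mathbb C,\ b\in Z\bigr\},\qquad\dim W=\beta+1,
\]
and equip $\mathbb C^E\times\mathbb C^E$ with the inner product
\[
\langle(a,b),(a',b')\rangle_*=\frac12\sum_e\ell_e
\bigl(a_e\overline{a'_e}+b_e\overline{b'_e}\bigr).
\]

\begin{lemma}\label{lem:exact}
Let $\kappa>0$ with $\kappa\ell_e\in2\pi\mathbb Z$ for all $e$. The map that
sends $(a,b)$ to the function equal to $a_e\cos\kappa x+b_e\sin\kappa x$ on $e$
is an isometry from $(W,\langle\cdot,\cdot\rangle_*)$ onto the eigenspace of
$-\Delta$ for $\kappa^2$.
\end{lemma}

\begin{proof}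
By \eqref{eq:ends}, the function has the value $a_e$ at both ends of $e$. It is
continuous if and only if $a_e=a_{e'}$ whenever $e,e'$ share a vertex, which by
connectedness means that $a$ is constant. The Kirchhoff condition at $v$,
divided by $\kappa$, is the circulation condition at $v$. Each edge holds a
whole number of periods, so $\cos\kappa x$ and $\sin\kappa x$ are orthogonal on
$e$ with squared norm $\ell_e/2$.
\end{proof}

With this lemma the argument for the lasso works on every graph with
commensurable lengths. For general lengths both of its ingredients break down.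
On the lasso with irrational $\ell_2/\ell_1$ there is no exactly resonant
$\kappa>0$, and at the frequencies $2\pi j/\ell_1$ only the sine on the loop
survives. We shall replace the eigenspace by the span of all eigenfunctions
with frequency in a short window around a nearly resonant $\kappa$, and prove
that this span has dimension at most $\beta+1$ and almost contains a cosine.

\section{Nearly resonant frequencies}\label{sec:near}

For $\kappa\in\mathbb R$ define the defect
\[
d(\kappa)=\max_e\operatorname{dist}(\kappa\ell_e,2\pi\mathbb Z).
\]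
Theorem~\ref{thm:main} needs only arbitrarily large $\kappa$ with arbitrarily
small defect. Theorem~\ref{thm:density} needs such $\kappa$ with bounded gaps.
One compactness argument gives both; it uses that there are finitely many edges
and nothing about the arithmetic of the lengths.

\begin{lemma}\label{lem:gaps}
For every $\delta>0$ there is $T\ge0$ such that every closed interval of length
$2T$ contains a number $\kappa$ with $d(\kappa)<\delta$.
\end{lemma}

\begin{proof}
Let $p:\mathbb R\to(\mathbb R/2\pi\mathbb Z)^E$ be the additive map
$p(\kappa)=(\kappa\ell_e)_e$, let $\Gamma$ be the closure of $p(\mathbb R)$,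
and let $U$ be the set of $\theta$ with
$\operatorname{dist}(\theta_e,2\pi\mathbb Z)<\delta$ for all $e$. Then $U=-U$
is an open neighborhood of $0$, and $d(\kappa)<\delta$ means $p(\kappa)\in U$.
If $\theta\in\Gamma$, the neighborhood $\theta+U$ contains some $p(t)$, so
$\theta\in p(t)+U$. The open sets $p(t)+U$ thus cover the compact set $\Gamma$,
and finitely many of them suffice, say those with $t=t_1,\dots,t_r$. Put
$T=\max_i|t_i|$. If $s$ is the midpoint of an interval of length $2T$, then
$p(s)\in p(t_i)+U$ for some $i$, so $p(s-t_i)\in U$, and $s-t_i$ lies in the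
interval.
\end{proof}

Away from exact resonance, cosines and sines are only asymptotically
orthogonal. Fix $\ell>0$ and let $k_m,k'_m>0$ with $k_m\to\infty$ and
$k_m-k'_m\to0$. Then
\begin{equation}\label{eq:prod}
\begin{gathered}
\int_0^\ell\cos k_mx\cos k'_mx\,dx\to\frac\ell2,\qquad
\int_0^\ell\sin k_mx\sin k'_mx\,dx\to\frac\ell2,\\
\int_0^\ell\sin k_mx\cos k'_mx\,dx\to0 .
\end{gathered}
\end{equation}
Indeed, with $\sigma=k_m+k'_m$ and $\tau=k_m-k'_m$ the integrands are
$\frac12(\cos\tau x+\cos\sigma x)$, $\frac12(\cos\tau x-\cos\sigma x)$ and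
$\frac12(\sin\tau x+\sin\sigma x)$. The integrals of $\cos\sigma x$ and
$\sin\sigma x$ are at most $2/\sigma$ in modulus, while $\cos\tau x\to1$ and
$\sin\tau x\to0$ uniformly on $[0,\ell]$.

For an eigenfunction $\varphi$ of frequency $k>0$, the \emph{coefficient
vector} is the pair $(A,B)\in\mathbb C^E\times\mathbb C^E$ with
$A_e=\varphi|_e(0)$ and $B_e=k^{-1}(\varphi|_e)'(0)$, so that
$\varphi=A_e\cos kx+B_e\sin kx$ on $e$. The next lemma is the asymptotic form
of Lemma~\ref{lem:exact}. It allows two different frequencies, since the
eigenfunctions in a window need not share an eigenvalue.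

\begin{lemma}\label{lem:shape}
Let $\kappa_m\to\infty$ with $d(\kappa_m)\to0$. Let $\varphi_m,\tilde\varphi_m$
be normalized eigenfunctions with frequencies $k_m,\tilde k_m>0$ such that
$k_m-\kappa_m\to0$ and $\tilde k_m-\kappa_m\to0$, and let $(A^{(m)},B^{(m)})$
and $(\tilde A^{(m)},\tilde B^{(m)})$ be their coefficient vectors.
\begin{itemize}
\item[(a)] The sequence $(A^{(m)},B^{(m)})$ is bounded.
\item[(b)] $\varphi_m(v)-A^{(m)}_e\to0$ for every vertex $v$ and every edge
$e$, and every limit point of $(A^{(m)},B^{(m)})$ lies in $W$.
\item[(c)] $\langle\varphi_m,\tilde\varphi_m\rangle-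
\langle(A^{(m)},B^{(m)}),(\tilde A^{(m)},\tilde B^{(m)})\rangle_*\to0$, and
$\int_e|\varphi_m|^2-\frac{\ell_e}2\bigl(|A^{(m)}_e|^2+|B^{(m)}_e|^2\bigr)\to0$
for every edge $e$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Let $I_{cc},I_{ss},I_{cs}$ be the integrals over $[0,\ell_e]$ of
$\cos^2k_mx$, $\sin^2k_mx$ and $\cos k_mx\sin k_mx$. For $A,B\in\mathbb C$,
\begin{align*}
\int_0^{\ell_e}|A\cos k_mx+B\sin k_mx|^2dx
&=|A|^2I_{cc}+|B|^2I_{ss}+2\operatorname{Re}(A\overline B)\,I_{cs}\\
&\ge\bigl(\min(I_{cc},I_{ss})-|I_{cs}|\bigr)\bigl(|A|^2+|B|^2\bigr).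
\end{align*}
By \eqref{eq:prod} the first factor on the right tends to $\ell_e/2$, and for
$A=A_e^{(m)}$, $B=B_e^{(m)}$ the left side is at most $1$.

(b) We have $\operatorname{dist}(k_m\ell_e,2\pi\mathbb Z)\le
d(\kappa_m)+|k_m-\kappa_m|\ell_e\to0$, so $\cos k_m\ell_e\to1$ and
$\sin k_m\ell_e\to0$. By \eqref{eq:ends} and (a),
$\varphi_m(o(e))=A^{(m)}_e$ and $\varphi_m(t(e))=A_e^{(m)}+o(1)$. The values of
$\varphi_m$ at the two ends of an edge thus differ by $o(1)$. Any two vertices
are joined by a path of at most $V-1$ edges, so all vertex values differ by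
$o(1)$, and each $A_e^{(m)}$ is one of them. This proves the first claim and
shows that a limit point $(a,b)$ has constant $a$. Again by \eqref{eq:ends} and
(a), the scaled inward derivatives are $B_e^{(m)}$ at the $0$-end and
$-B_e^{(m)}+o(1)$ at the $\ell_e$-end. The Kirchhoff condition at $v$, divided
by $k_m$, gives $\sum_{o(e)=v}B^{(m)}_e-\sum_{t(e)=v}B^{(m)}_e\to0$, so
$b\in Z$.

(c) Expand $\int_e\varphi_m\overline{\tilde\varphi_m}$ into four terms. Since
$k_m-\tilde k_m\to0$, each of the four integrals converges as in
\eqref{eq:prod}, and the coefficients are bounded by (a). Hence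
\[
\int_e\varphi_m\overline{\tilde\varphi_m}\,dx=\frac{\ell_e}2\Bigl(A^{(m)}_e
\overline{\tilde A^{(m)}_e}+B^{(m)}_e\overline{\tilde B^{(m)}_e}\Bigr)+o(1).
\]
Summing over $e$ gives the first claim, and $\tilde\varphi_m=\varphi_m$ gives
the second.
\end{proof}

\section{An eigenfunction with a large cosine component}\label{sec:key}

Lemma~\ref{lem:shape} describes the eigenfunctions with frequency near
$\kappa_m$, but it does not say that there are any, nor that one of them has
$c\neq0$ in the limit. For this we test the eigenbasis against an approximate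
eigenfunction. The tool is the following consequence of Parseval's identity,
stated so that it also applies to $H$.

\begin{lemma}\label{lem:quasi}
Let $P$ be a self-adjoint operator with an orthonormal basis of eigenvectors
$\psi_n$, $P\psi_n=\lambda_n\psi_n$. Let $0<\eta\le\kappa$ and
$J=\{n:\lambda_n\ge0,\ |\sqrt{\lambda_n}-\kappa|\le\eta\}$. For $u$ in the
domain of $P$,
\[
\sum_{n\notin J}|\langle u,\psi_n\rangle|^2\le
\frac{\|(P-\kappa^2)u\|^2}{\eta^2\kappa^2}.
\]
\end{lemma}

\begin{proof}
Let $n\notin J$. If $\lambda_n\ge0$, then $|\lambda_n-\kappa^2|=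
|\sqrt{\lambda_n}-\kappa|(\sqrt{\lambda_n}+\kappa)\ge\eta\kappa$; if
$\lambda_n<0$, then $|\lambda_n-\kappa^2|\ge\kappa^2\ge\eta\kappa$. Since
$\langle(P-\kappa^2)u,\psi_n\rangle=(\lambda_n-\kappa^2)\langle u,\psi_n\rangle$,
Parseval's identity gives $\|(P-\kappa^2)u\|^2\ge
\eta^2\kappa^2\sum_{n\notin J}|\langle u,\psi_n\rangle|^2$.
\end{proof}

The factor $\kappa$ in the denominator matters. We know no rate for
$d(\kappa_m)\to0$, and the residual $\|(P-\kappa_m^2)u_m\|$ of our test
functions need not be small. It will be $o(\kappa_m)$. That confines the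
frequencies to a window of width $o(1)$, which is what Lemma~\ref{lem:shape}
requires.

In the next proposition the basis may change with $m$. This costs nothing, and
it will make the constant $\gamma$ in Theorem~\ref{thm:density} independent of
the basis.

\begin{proposition}\label{prop:key}
Let $\kappa_m\to\infty$ with $d(\kappa_m)\to0$, and for each $m$ let
$(\psi^{(m)}_n)_n$ be an eigenbasis. Then there are $\eta_m\to0$ and, for all
large $m$, indices $n_m$ with $|\sqrt{\lambda_{n_m}}-\kappa_m|\le\eta_m$ such
that
\[
\liminf_{m\to\infty}\mu\bigl(\psi^{(m)}_{n_m}\bigr)\ge\frac1{1+\beta},\qquad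
\liminf_{m\to\infty}\ \min_v\bigl|\psi^{(m)}_{n_m}(v)\bigr|^2\ge
\frac2{(1+\beta)|\mathcal G|}.
\]
\end{proposition}

\begin{proof}
We drop the superscript $(m)$ from $\psi_n^{(m)}$.

\emph{Step 1: the quasimode.} The function $\cos\kappa_mx$ does not in general
satisfy the vertex conditions at the $\ell_e$-ends, so we adjust the frequency
on each edge separately. Let $j_{m,e}$ be an integer nearest to
$\kappa_m\ell_e/2\pi$, let $\kappa_{m,e}=2\pi j_{m,e}/\ell_e$, and put
\[
\varepsilon_m=\max_e|\kappa_{m,e}-\kappa_m|\le d(\kappa_m)/\ell_{\min}\to0 .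
\]
Let $w_m=\cos\kappa_{m,e}x$ on $e$. At every edge end $w_m$ has value $1$ and
derivative $0$, so $w_m$ lies in the domain of $-\Delta$. For large $m$ all
$j_{m,e}\ge1$, and then $\|w_m\|^2=|\mathcal G|/2$. On $e$ we have
$-w_m''-\kappa_m^2w_m=(\kappa_{m,e}^2-\kappa_m^2)w_m$, hence
\begin{equation}\label{eq:residual}
\|(-\Delta-\kappa_m^2)w_m\|\le\varepsilon_m(2\kappa_m+\varepsilon_m)\|w_m\| .
\end{equation}

\emph{Step 2: concentration in a window.} Put
$\eta_m=\sqrt{\varepsilon_m}+\kappa_m^{-1/2}$ and
$J_m=\{n:\lambda_n\ge0,\ |\sqrt{\lambda_n}-\kappa_m|\le\eta_m\}$. Then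
$0<\eta_m<\kappa_m$ for large $m$, and $\eta_m\to0$. Since
$\varepsilon_m^2/\eta_m^2\le\varepsilon_m$, Lemma~\ref{lem:quasi} and
\eqref{eq:residual} give $\sum_{n\notin J_m}|\langle w_m,\psi_n\rangle|^2\le
\varepsilon_m(2+\varepsilon_m/\kappa_m)^2\|w_m\|^2\to0$. By Parseval's identity,
\begin{equation}\label{eq:conc}
\sum_{n\in J_m}|\langle w_m,\psi_n\rangle|^2\to\frac{|\mathcal G|}2 .
\end{equation}
In particular $J_m\ne\emptyset$ for large $m$.

\emph{Step 3: $\#J_m\le\beta+1$ for large $m$.} The mass in \eqref{eq:conc}
could a priori be spread over many indices; the dimension of $W$ prevents this.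
Suppose that $\#J_m\ge\beta+2$ for infinitely many $m$, and for each such $m$
pick $\beta+2$ distinct $\psi_n$ with $n\in J_m$. This gives $\beta+2$
sequences of normalized eigenfunctions to which Lemma~\ref{lem:shape} applies.
By (a) there is a subsequence along which all $\beta+2$ coefficient vectors
converge. By (b) the limits lie in $W$, and by (c) they are orthonormal for
$\langle\cdot,\cdot\rangle_*$. This contradicts $\dim W=\beta+1$.

\emph{Step 4: selection.} Let $n_m\in J_m$ maximize
$|\langle w_m,\psi_n\rangle|$ over $J_m$. By \eqref{eq:conc} and Step 3,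
\begin{equation}\label{eq:select}
|\langle\psi_{n_m},w_m\rangle|^2\ge\frac{|\mathcal G|}{2(\beta+1)}-o(1).
\end{equation}
Let $k_m=\sqrt{\lambda_{n_m}}$, and let $(A^{(m)},B^{(m)})$ be the coefficient
vector of $\psi_{n_m}$. On each edge $|k_m-\kappa_{m,e}|\le
\eta_m+\varepsilon_m\to0$, so \eqref{eq:prod} and Lemma~\ref{lem:shape}(a) give
\begin{equation}\label{eq:pairing}
\langle\psi_{n_m},w_m\rangle=\sum_e\frac{\ell_e}2A^{(m)}_e+o(1).
\end{equation}
Every subsequence has a further subsequence along which
$(A^{(m)},B^{(m)})\to(a,b)\in W$, with $a_e=c$ for all $e$. Along it,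
\eqref{eq:select} and \eqref{eq:pairing} give
$\frac{|\mathcal G|^2}4|c|^2\ge\frac{|\mathcal G|}{2(\beta+1)}$, that is,
$|c|^2\ge\frac2{(\beta+1)|\mathcal G|}$. By Lemma~\ref{lem:shape}(b) all vertex
values of $\psi_{n_m}$ tend to $c$, and by Lemma~\ref{lem:shape}(c)
\[
\int_e|\psi_{n_m}|^2\to\frac{\ell_e}2\bigl(|c|^2+|b_e|^2\bigr)\ge
\frac{\ell_e}{(\beta+1)|\mathcal G|}\qquad\text{for every }e .
\]
Applied to a subsequence that realizes the respective $\liminf$, this gives
both inequalities.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]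
By Lemma~\ref{lem:gaps} there are $\kappa_m\ge m$ with $d(\kappa_m)<1/m$. Apply
Proposition~\ref{prop:key} with the given basis for every $m$. Since
$\sqrt{\lambda_{n_m}}\ge\kappa_m-\eta_m\to\infty$, also $n_m\to\infty$. Hence
$\limsup_n\mu(\psi_n)\ge\liminf_m\mu(\psi_{n_m})\ge\frac1{1+\beta}$, and
$\mu(\psi_n)>0$ for infinitely many $n$.
\end{proof}

\begin{remark}
Connectedness enters in Lemma~\ref{lem:shape}(b): it forces one constant $c$
for all edges, so that a single lower bound on $|c|$ serves everywhere. The
theorem fails without it. On the disjoint union of two intervals with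
irrational length ratio, the positive eigenvalues $(\pi j/\ell_1)^2$ and
$(\pi j'/\ell_2)^2$ are all simple, and each of their eigenfunctions vanishes
on one of the intervals. The Kirchhoff condition is used twice: it admits
$w_m$ into the domain, and it cuts the sine coefficients down from
$\mathbb C^E$ to $Z$, which determines the constant $\frac1{1+\beta}$.
\end{remark}

\section{Sharpness of the constant}\label{sec:sharp}

The loss $\frac1{1+\beta}$ arises in \eqref{eq:select}, when the cosine is
split evenly among $\beta+1$ basis functions. To turn this into equality in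
\eqref{eq:main} we need an edge on which every circulation vanishes, so that
the sines add no mass there, and we must control all other eigenfunctions. A
bouquet of loops with a pendant edge, the generalization of the equilateral
lasso, does both.

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
For $\beta=0$, the bound $\mu\le1$ and \eqref{eq:main} give
$\limsup_n\mu(\psi_n)=1$ for every tree and every eigenbasis.

Let $\beta\ge1$. Attach $\beta$ loops and one pendant edge, all of length $1$,
to one vertex $v$. Then $V=2$, $E=\beta+1$, the first Betti number is $\beta$,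
and $|\mathcal G|=\beta+1$. We go through all frequencies $k>0$.

\emph{Case $k\in2\pi\mathbb N$.} A circulation vanishes on the pendant edge, by
the condition at the leaf, and is arbitrary on the loops. By
Lemma~\ref{lem:exact} the eigenspace consists of the functions equal to
$c\cos kx+b_i\sin kx$ on loop $i$ and $c\cos ky$ on the pendant edge, with
squared norm $\frac{\beta+1}2|c|^2+\frac12\sum_i|b_i|^2$. So
$\bigl(\sqrt{(\beta+1)/2}\,c,\ b_1/\sqrt2,\dots,b_\beta/\sqrt2\bigr)$ are
orthonormal coordinates. Complete $(\beta+1)^{-1/2}(1,\dots,1)$ to an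
orthonormal basis of $\mathbb R^{\beta+1}$ and take these vectors as the rows
of a matrix. Its columns are orthonormal as well, and we use them as coordinate
vectors of a basis of the eigenspace. Each member has
$\frac{\beta+1}2c^2=\frac1{\beta+1}$ and mass $c^2/2=(\beta+1)^{-2}$ on the
pendant edge, so $\mu\le(\beta+1)\cdot(\beta+1)^{-2}=\frac1{\beta+1}$.

For the other frequencies write $u=p_i\cos k(x-\frac12)+q_i\sin k(x-\frac12)$
on loop $i$ and $u=r\cos ky$ on the pendant edge, with the leaf at $y=0$, and
let $h=u(v)$. The end values on loop $i$ are $p_i\cos\frac k2\mp q_i\sin\frac k2$,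
and the inward derivatives are $k(p_i\sin\frac k2\pm q_i\cos\frac k2)$. On the
pendant edge the value at $v$ is $r\cos k$ and the inward derivative is
$kr\sin k$. For $k\notin2\pi\mathbb N$ we have $\sin\frac k2\ne0$, so
continuity forces $q_i=0$, and the conditions at $v$ become
\begin{equation}\label{eq:bouquet}
p_i\cos\tfrac k2=h,\qquad r\cos k=h,\qquad
2\sin\tfrac k2\sum_ip_i+r\sin k=0 .
\end{equation}

\emph{Case $k\in\pi(2\mathbb N-1)$.} Here $\cos\frac k2=0$, so $h=0$, and
$\cos k=-1$, so $r=0$. Every eigenfunction vanishes on the pendant edge and has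
$\mu=0$.

\emph{Case $k\notin\pi\mathbb N$.} Now $p_i=p:=h/\cos\frac k2$ for all $i$. If
$h=0$, then $p=0$ and $r\cos k=r\sin k=0$, so $u=0$. Hence $h\neq0$,
$\cos k\ne0$, $r=h/\cos k$, the eigenvalue is simple, and the last equation in
\eqref{eq:bouquet} reads $2\beta\tan\frac k2+\tan k=0$. With $t=\tan\frac k2\ne0$
and $\tan k=2t/(1-t^2)$ this gives $1-t^2=-1/\beta$. Therefore
\[
t^2=\frac{\beta+1}\beta,\quad\cos^2\frac k2=\frac\beta{2\beta+1},\quad
\cos k=-\frac1{2\beta+1},\quad
\frac{|r|^2}{|p|^2}=\frac{\cos^2\frac k2}{\cos^2k}=\beta(2\beta+1).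
\]
The mass on each loop is $|p|^2\bigl(\frac12+\frac{\sin k}{2k}\bigr)$, and the
mass on the pendant edge is $|r|^2\bigl(\frac12+\frac{\sin2k}{4k}\bigr)$. As
$k\to\infty$, the fraction of the squared norm on one loop tends to
$\frac1{\beta+\beta(2\beta+1)}=\frac1{2\beta(\beta+1)}$. Multiplying by
$|\mathcal G|$, we get $\mu\le\frac1{2\beta}+o(1)$, and
$\frac1{2\beta}\le\frac1{\beta+1}$ for $\beta\ge1$.

An eigenbasis with the above choice for $k\in2\pi\mathbb N$ thus has
$\limsup_n\mu(\psi_n)\le\frac1{1+\beta}$, and equality holds by
Theorem~\ref{thm:main}.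
\end{proof}

\begin{remark}
Theorem~\ref{thm:sharp} concerns arbitrary bases, not the best basis on a given
graph. On the graph above, a basis that contains the normalized cosine
($b=0$) for each $k\in2\pi\mathbb N$ has $\mu=1$ infinitely often.
\end{remark}

\begin{remark}
The same graph explains why $d$ measures the distance to $2\pi\mathbb Z$ and
not to $\pi\mathbb Z$. For $k\in\pi(2\mathbb N-1)$ all $k\ell_e$ lie in
$\pi\mathbb Z$, but $\cos kx$ has opposite values at the two ends of a loop,
and no eigenfunction of frequency $k$ is fully supported.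
\end{remark}

\section{Positive density and the nodal count}\label{sec:density}

To pass from frequencies to indices we need to know how many eigenvalues lie
below a given level. Let $H^1(\mathcal G)$ be the space of continuous functions
that are $H^1$ on each edge. It is the form domain of $-\Delta$, the form is
$\|u'\|^2$, and the min--max principle states
\begin{equation}\label{eq:minmax}
\lambda_n=\min\Bigl\{\max_{0\ne u\in F}\frac{\|u'\|^2}{\|u\|^2}:\
F\subset H^1(\mathcal G),\ \dim F=n\Bigr\}.
\end{equation}

\begin{lemma}\label{lem:weyl}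
For all $n$, $\bigl|\,n-\frac{|\mathcal G|}\pi\sqrt{\lambda_n}\,\bigr|\le E$.
\end{lemma}

\begin{proof}
We have $\bigoplus_eH^1_0(0,\ell_e)\subset H^1(\mathcal G)\subset
\bigoplus_eH^1(0,\ell_e)$. Replacing $H^1(\mathcal G)$ in \eqref{eq:minmax} by
the larger space gives numbers $\lambda_n^N\le\lambda_n$, the eigenvalues of
the decoupled Neumann problems, namely $(\pi j/\ell_e)^2$ with $j\ge0$ and $e$
an edge. The smaller space gives $\lambda_n^D\ge\lambda_n$, the decoupled
Dirichlet eigenvalues $(\pi j/\ell_e)^2$ with $j\ge1$. For $x\ge0$, each edge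
has at most $x\ell_e/\pi+1$ Neumann eigenvalues $\le x^2$ and at least
$x\ell_e/\pi-1$ Dirichlet eigenvalues $<x^2$. With $x=\sqrt{\lambda_n}$,
\[
n\le\#\{j:\lambda_j\le x^2\}\le\frac{|\mathcal G|}\pi x+E,\qquad
n-1\ge\#\{j:\lambda_j<x^2\}\ge\frac{|\mathcal G|}\pi x-E .\qedhere
\]
\end{proof}

We also need to count zeros. A real solution $u\not\equiv0$ of $-u''=k^2u$,
$k>0$, is a multiple of some $\cos(kx-\phi)$, so its zeros are spaced by
$\pi/k$. The number $M_e$ of its zeros in $[0,\ell_e]$ satisfies
\begin{equation}\label{eq:zeros}
\bigl|M_e-k\ell_e/\pi\bigr|\le1 ,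
\end{equation}
because $M_e$ consecutive zeros span a length $(M_e-1)\pi/k\le\ell_e$, while an
interval of length at least $(M_e+1)\pi/k$ contains $M_e+1$ zeros.

\begin{proof}[Proof of Theorem~\ref{thm:density}]
Fix $\varepsilon>0$.

\emph{Step 1: a uniform version of Proposition~\ref{prop:key}.} There are
$\delta>0$ and $\kappa_0>0$ such that, for all $\kappa\ge\kappa_0$ with
$d(\kappa)<\delta$ and every eigenbasis, some $n\in S_\varepsilon$ has
$|\sqrt{\lambda_n}-\kappa|\le1$. Otherwise, for each $m$ there are
$\kappa_m\ge m$ with $d(\kappa_m)<1/m$ and an eigenbasis $(\psi_n^{(m)})_n$ for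
which no such $n$ exists. But for large $m$ the index $n_m$ from
Proposition~\ref{prop:key} lies in the set $S_\varepsilon$ of the $m$th basis,
and $\eta_m\le1$.

\emph{Step 2: counting.} Let $T$ be given by Lemma~\ref{lem:gaps} for this
$\delta$, and put $D=2T+3$. For $j=0,1,2,\dots$ the interval
$[\kappa_0+jD,\kappa_0+jD+2T]$ contains some $\kappa^{(j)}$ with
$d(\kappa^{(j)})<\delta$. These numbers are at mutual distance at least $3$, so
the windows of radius $1$ around them are disjoint. Step 1 gives distinct
indices $n^{(j)}\in S_\varepsilon$ with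
$\sqrt{\lambda_{n^{(j)}}}\le\kappa_0+jD+2T+1$. If the right side is less than
$\sqrt{\lambda_N}$, then $n^{(j)}<N$. The number of such $j$ is at least
$(\sqrt{\lambda_N}-\kappa_0-2T-1)/D$, so
\begin{equation}\label{eq:count}
\liminf_{N\to\infty}\frac1N\#(S_\varepsilon\cap\{1,\dots,N\})\ge
\frac1D\liminf_{N\to\infty}\frac{\sqrt{\lambda_N}}N .
\end{equation}
By Lemma~\ref{lem:weyl} the right side equals
$\gamma=\frac\pi{|\mathcal G|(2T+3)}$, which does not depend on the basis. Each
$\psi_n$ with $n\in S_\varepsilon$ is nonzero at the ends of every edge, hence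
fully supported.

\emph{Step 3: nodal count.} Let $\psi_n$ be real, $n\in S_\varepsilon$ and
$k=\sqrt{\lambda_n}>0$. Then $\psi_n$ has finitely many zeros, all in the
interior of edges. By \eqref{eq:zeros} their number $M$ satisfies
$|M-\frac{|\mathcal G|}\pi k|\le E$, so $|M-n|\le2E$ by Lemma~\ref{lem:weyl}.
Cut $\mathcal G$ at each zero, replacing it by two new vertices of degree one.
The resulting graph $\mathcal G'$ has $V+2M$ vertices and $E+M$ edges. Deleting
the new vertices from $\mathcal G'$ yields $\{\psi_n\neq0\}$, and deleting
vertices of degree one from a component leaves a nonempty connected set. So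
$\mathcal G'$ has $\nu_n$ components. A connected graph with $V'$ vertices has
at least $V'-1$ edges, so $E+M\ge V+2M-\nu_n$, that is, $\nu_n\ge M+1-\beta$.
Regluing one pair of new vertices lowers the number of components by at most
one, and $M$ regluings restore the connected graph $\mathcal G$, so
$\nu_n\le M+1$. Together, $|\nu_n-n|\le|M-n|+\beta+1\le2E+\beta+1$.
\end{proof}

Step 3 uses only the vertex condition in the definition of $S_\varepsilon$; the
restriction $\varepsilon<\frac1{1+\beta}$ describes the range in which the
condition on $\mu$ is not void.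

\begin{remark}\label{rem:ratio}
For every real eigenbasis, $\nu_n/n-|\{\psi_n\ne0\}|/|\mathcal G|\to0$. Let
$k=\sqrt{\lambda_n}>0$. At most $V$ nodal domains contain a vertex. The others
are the open intervals between consecutive zeros in $[0,\ell_e]$, for the edges
$e$ with $\psi_n|_e\not\equiv0$, and by \eqref{eq:zeros} their number
$\max(M_e-1,0)$ differs from $k\ell_e/\pi$ by at most $2$. Hence
$\bigl|\nu_n-\frac k\pi|\{\psi_n\ne0\}|\bigr|\le2E+V$, and
$\frac k{\pi n}\to\frac1{|\mathcal G|}$ by Lemma~\ref{lem:weyl}.
\end{remark}

\section{Potentials and $\delta$-couplings}\label{sec:schr}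

At frequency $k$, the terms $q$ and $\alpha_v$ are of lower order than the
errors $o(k)$ that the proof tolerates. We now verify this. The space $W$,
Lemmas~\ref{lem:gaps} and~\ref{lem:quasi} and the limits \eqref{eq:prod} do not
involve the operator. Constants $C$ depend only on $\mathcal G$, $q$ and
$\alpha$.

\begin{proof}[Proof of Theorem~\ref{thm:schr}]
\emph{Lemma~\ref{lem:shape} for $H$.} Let $\varphi$ be a normalized
eigenfunction of $H$ with eigenvalue $k^2$, $k>0$, and define its coefficient
vector as before by $A_e=\varphi|_e(0)$, $B_e=k^{-1}(\varphi|_e)'(0)$. On $e$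
we have $\varphi''+k^2\varphi=q\varphi$. The function
\[
\rho(x)=\frac1k\int_0^x\sin\bigl(k(x-y)\bigr)\,q(y)\varphi(y)\,dy
\]
satisfies $\rho''+k^2\rho=q\varphi$ and $\rho(0)=\rho'(0)=0$, so
$\varphi=A_e\cos kx+B_e\sin kx+\rho$. Since
$\rho'(x)=\int_0^x\cos(k(x-y))q(y)\varphi(y)\,dy$ and
$\int_e|\varphi|\le\sqrt{\ell_e}$, we get
\begin{equation}\label{eq:rho}
|\rho|\le\|q\|_\infty\sqrt{\ell_e}/k,\qquad
|\rho'|/k\le\|q\|_\infty\sqrt{\ell_e}/k\qquad\text{on }e .
\end{equation}
In (a), the trigonometric part has $L^2(e)$-norm at most
$1+\|q\|_\infty\ell_e/k_m$, which is bounded. In (b), the first line of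
\eqref{eq:ends} is unchanged, and the second holds up to errors $O(1/k_m)$ by
\eqref{eq:rho}. The vertex condition at $v$, divided by $k_m$, now has right
side $\alpha_v\varphi_m(v)/k_m$, which tends to $0$ because the vertex values
are bounded by (a). In (c) and in \eqref{eq:pairing}, each term containing
$\rho$ is the inner product of a function of norm $O(1/k_m)$ with a function of
bounded norm.

\emph{The quasimode.} The function $w_m$ has vertex values $1$ and derivative
sums $0$, whereas the domain of $H$ requires derivative sums $\alpha_v$. A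
small sine of frequency $\kappa_m$ supplies the derivative without changing the
value. Fix a smooth $\chi$ on $[0,\infty)$ with $\chi=1$ near $0$ and $\chi=0$
on $[\ell_{\min}/2,\infty)$. For each vertex $v$ choose one edge end at $v$,
let $s$ be the coordinate along that edge measured from this end, and let
$g_{m,v}=\alpha_v\kappa_m^{-1}\sin(\kappa_ms)\chi(s)$ on that edge and
$g_{m,v}=0$ elsewhere. At the chosen end $g_{m,v}$ has value $0$ and inward
derivative $\alpha_v$, and it vanishes near all other edge ends. Put
$g_m=\sum_vg_{m,v}$ and $\tilde w_m=w_m+g_m$. Then $\tilde w_m$ has vertex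
values $1$ and derivative sums $\alpha_v$, so it lies in the domain of $H$, and
$\|g_m\|\le C/\kappa_m$. The leading terms cancel in
\[
-g_{m,v}''-\kappa_m^2g_{m,v}=-2\alpha_v\cos(\kappa_ms)\chi'(s)
-\alpha_v\kappa_m^{-1}\sin(\kappa_ms)\chi''(s),
\]
which is bounded uniformly in $m$. Together with the edgewise computation
behind \eqref{eq:residual} and $\|q\tilde w_m\|\le C$, this gives
\[
\|(H-\kappa_m^2)\tilde w_m\|\le
\varepsilon_m(2\kappa_m+\varepsilon_m)\|w_m\|+C .
\]
Take $\eta_m$ and $J_m$ as in Step 2 of the proof of
Proposition~\ref{prop:key}. Since $\eta_m\kappa_m\ge\kappa_m^{1/2}$, the right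
side divided by $\eta_m\kappa_m$ still tends to $0$, and Lemma~\ref{lem:quasi}
gives $\sum_{n\notin J_m}|\langle\tilde w_m,\psi_n\rangle|^2\to0$. By Bessel's
inequality $\sum_{n\notin J_m}|\langle g_m,\psi_n\rangle|^2\le\|g_m\|^2\to0$,
so the same holds for $w_m$, and \eqref{eq:conc} follows. Steps 3 and 4 use
only Lemma~\ref{lem:shape}, \eqref{eq:conc} and \eqref{eq:pairing}. This proves
Proposition~\ref{prop:key} for $H$, and the proof of Theorem~\ref{thm:main}
applies verbatim.

\emph{Density.} Steps 1 and 2 of the proof of Theorem~\ref{thm:density} give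
\eqref{eq:count} for $H$, with $D$ depending only on $\mathcal G$, $q$,
$\alpha$, $\varepsilon$. It remains to bound $\sqrt{\lambda_N}/N$ from below.
For $u$ in the domain of $H$, integration by parts on each edge and the vertex
conditions give
\[
\langle Hu,u\rangle=\|u'\|^2+\int_{\mathcal G}q|u|^2\,dx
+\sum_v\alpha_v|u(v)|^2 .
\]
Negative $\alpha_v$ are absorbed by the trace inequality. Let
$0<a\le\ell_{\min}$, and let $s$ be the coordinate from $v$ along an edge. From
$u(v)=u(s)-\int_0^su'$ we get $|u(v)|^2\le2|u(s)|^2+2s\|u'\|^2$, and averaging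
over $s\in[0,a]$ gives $|u(v)|^2\le\frac2a\|u\|^2+a\|u'\|^2$. Choosing $a$ with
$a\sum_v|\alpha_v|\le\frac12$, we obtain
$\langle Hu,u\rangle\ge\frac12\|u'\|^2-C\|u\|^2$. Let $F\subset H^1(\mathcal G)$
be the span of the first $N$ members of an eigenbasis of $H$. Then
\eqref{eq:minmax} gives
\[
\lambda_N=\max_{0\ne u\in F}\frac{\langle Hu,u\rangle}{\|u\|^2}\ge
\frac12\max_{0\ne u\in F}\frac{\|u'\|^2}{\|u\|^2}-C\ge
\frac12\lambda_N(-\Delta)-C .
\]
By Lemma~\ref{lem:weyl},
$\liminf_N\sqrt{\lambda_N}/N\ge\pi/(\sqrt2\,|\mathcal G|)$, and the lower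
density of $S_\varepsilon$ is at least $\pi/(\sqrt2\,|\mathcal G|D)>0$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{BK}
Berkolaiko and Kuchment, \emph{Introduction to Quantum Graphs}, Chapters 1
and 3.

\bibitem{HKMP}
Matthias Hofmann, James B. Kennedy, Delio Mugnolo, and Marvin Pl\"umer,
\emph{On Pleijel's nodal domain theorem for quantum graphs},
arXiv:2012.05808 (2020).

\end{thebibliography}
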